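\title{The Noetherian type of the $G_\delta$-modification of a compact space}

\begin{abstract}
The Noetherian type $\operatorname{Nt}(Y)$ of a space $Y$ is the least infinite cardinal $\kappa$ such that $Y$ has a base in which every member is contained in fewer than $\kappa$ members. We show in ZFC that there is a compact Hausdorff space $X$ whose $G_\delta$-modification $X_\delta$ satisfies $\operatorname{Nt}(X_\delta)>2^{\operatorname{Nt}(X)}$. The example is a countable product of one-point compactifications of discrete spaces whose sizes increase to $\beth_\omega$. We also prove that $\operatorname{Nt}(X_\delta)\le(2^{\operatorname{Nt}(X)})^+$ for every compact Hausdorff $X$, so the example attains the largest possible value. Finally, among the cardinals $\kappa$ with $2^\kappa>2^\omega$, we determine those for which some compact Hausdorff $X$ has $\operatorname{Nt}(X)\le\kappa$ and $\operatorname{Nt}(X_\delta)>2^\kappa$.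
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $\mathcal B$ be a base of a topological space $Y$. For $B\in\mathcal B$, the \emph{supersets of $B$ in $\mathcal B$} are the members of $\mathcal B$ that contain $B$, including $B$ itself. The \emph{Noetherian type of $\mathcal B$} is the least infinite cardinal $\kappa$ such that every member of $\mathcal B$ has fewer than $\kappa$ supersets in $\mathcal B$. (In the language of orders, a poset is $\kappa^{op}$-like if every element lies below fewer than $\kappa$ elements, and the Noetherian type of $\mathcal B$ is the least infinite $\kappa$ for which $(\mathcal B,\subseteq)$ is $\kappa^{op}$-like.) The \emph{Noetherian type} $\operatorname{Nt}(Y)$ of the space is the least Noetherian type of a base of $Y$. Thus, for an infinite cardinal $\theta$,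
\begin{equation}\label{eq:nt}
\operatorname{Nt}(Y)>\theta\iff\text{every base of $Y$ has a member with at least $\theta$ supersets in it.}
\end{equation}

The size of a base bounds its Noetherian type: if $Y$ has a base of size at most $\theta$, with $\theta$ infinite, then $\operatorname{Nt}(Y)\le\theta^+$. But Noetherian type measures how much the members of a base are forced to sit inside one another, not how many there are. A discrete space of any size has Noetherian type $\omega$, by the base of singletons. So does every Cantor cube $2^\kappa$: for a finite partial function $s$ from $\kappa$ to $2$ let $[s]=\{x\in2^\kappa:s\subseteq x\}$; these cylinders form a base, and $[s]\subseteq[t]$ holds exactly when $t\subseteq s$, so $[s]$ has only $2^{|s|}$ supersets.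

A \emph{$G_\delta$ set} is an intersection of countably many open sets. The $G_\delta$ sets of a space $X$ are closed under finite intersections, so they form a base of a finer topology on the same set; this is the \emph{$G_\delta$-modification} $X_\delta$. How much can the Noetherian type grow from $X$ to $X_\delta$? The cube indicates what to expect. The space $(2^\kappa)_\delta$ carries the countable box topology: the cylinders $[s]$ with $s$ countable form a base. When $s$ is infinite, $[s]$ has exactly $\mathfrak c=2^\omega$ supersets in this base, one for each subfunction of $s$. Because of the words ``fewer than'' in the definition, this gives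
\[
\operatorname{Nt}\bigl((2^\kappa)_\delta\bigr)\le\mathfrak c^+=\bigl(2^{\operatorname{Nt}(2^\kappa)}\bigr)^+ ,
\]
one step above $2^{\operatorname{Nt}(2^\kappa)}$. A thinner base can do better. The space $(2^\omega)_\delta$ is discrete, since points of $2^\omega$ are $G_\delta$ sets, so its Noetherian type is $\omega$. In $(2^{\omega_1})_\delta$ the cylinders $[s]$ whose domain is a countable ordinal already form a base, because countable subsets of $\omega_1$ are bounded; each has countably many supersets, so the Noetherian type is at most $\omega_1\le\mathfrak c$.

In these cases thinning removes the extra step. One might guess that it always does, or that a compact space in which every thinning fails can only be built from hypotheses beyond ZFC. The problem, which comes from Kojman, Milovich and Spadaro \cite{KMS}, is the following.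

\begin{quote}
\emph{Is the existence of a compact Hausdorff space $X$ with $\operatorname{Nt}(X_\delta)>2^{\operatorname{Nt}(X)}$ equiconsistent with ZFC? That is, does the consistency of ZFC alone, with no large cardinal hypotheses, imply the consistency of ZFC together with the existence of such a space?}
\end{quote}

The answer is yes, for the strongest possible reason: ZFC proves that such a space exists. All theorems below are theorems of ZFC. For an infinite cardinal $\mu$ let $A(\mu)=\mu\cup\{\infty\}$ be the one-point compactification of the discrete space $\mu$: the points of $\mu$ are isolated, and the neighborhoods of $\infty$ are the sets that contain $\infty$ and all but finitely many points of $\mu$.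

\begin{theorem}\label{thm:example}
Let $\kappa$ be a cardinal such that
\begin{equation}\label{eq:H}
\kappa>\omega,\qquad \operatorname{cf}\kappa=\omega,\qquad 2^\kappa=\kappa^\omega>\mathfrak c .
\end{equation}
Every uncountable strong limit cardinal of cofinality $\omega$ satisfies \eqref{eq:H}. Let $\kappa_0<\kappa_1<\cdots$ be uncountable regular cardinals with supremum $\kappa$. Then $X=\prod_{n<\omega}A(\kappa_n)$ is a compact Hausdorff space with
\[
\operatorname{Nt}(X)=\kappa,\qquad \operatorname{Nt}(X_\delta)=(2^\kappa)^+=\bigl(2^{\operatorname{Nt}(X)}\bigr)^+ .
\]
\end{theorem}

For $\kappa=\beth_\omega$ and $\kappa_n=\beth_n^+$ this is a space defined outright in ZFC, with $\operatorname{Nt}(X_\delta)>2^{\operatorname{Nt}(X)}$. Adding a theorem of ZFC to ZFC does not change the theory, so the existence of such a space is equiconsistent with ZFC.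

The next theorem shows that the count made for the cube is valid in every compact space. By Theorem~\ref{thm:example} its bound is optimal, and the inequality in the question can hold only in the form $\operatorname{Nt}(X_\delta)=(2^{\operatorname{Nt}(X)})^+$.

\begin{theorem}\label{thm:upper}
Let $X$ be a compact Hausdorff space and $\nu=\operatorname{Nt}(X)$. Then $\operatorname{Nt}(X_\delta)\le(2^\nu)^+$. If moreover $\operatorname{Nt}(X_\delta)>2^\kappa$ for a cardinal $\kappa\ge\nu$, then $\mu^\omega=2^\kappa$ for some $\mu\le\nu$, and if $\operatorname{cf}\nu>\omega$, then even for some $\mu<\nu$.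
\end{theorem}

Together the two theorems reduce the existence of examples to cardinal arithmetic.

\begin{theorem}\label{thm:class}
Let $\kappa$ be an infinite cardinal with $2^\kappa>\mathfrak c$.
\begin{enumerate}
\item[(1)] There is a compact Hausdorff $X$ with $\operatorname{Nt}(X)\le\kappa$ and $\operatorname{Nt}(X_\delta)>2^\kappa$ if and only if there is $\lambda\le\kappa$ with $\operatorname{cf}\lambda=\omega<\lambda$ and $\lambda^\omega=2^\kappa$.
\item[(2)] If $\operatorname{cf}\kappa=\omega<\kappa$, there is a compact Hausdorff $X$ with $\operatorname{Nt}(X)=\kappa$ and $\operatorname{Nt}(X_\delta)>2^\kappa$ if and only if $\kappa^\omega=2^\kappa$.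
\item[(3)] Under GCH, for uncountable $\kappa$: there is a compact Hausdorff $X$ with $\operatorname{Nt}(X)=\kappa$ and $\operatorname{Nt}(X_\delta)>2^\kappa$ if and only if $\operatorname{cf}\kappa=\omega$.
\end{enumerate}
\end{theorem}

We prove Theorem~\ref{thm:upper} first (Section~\ref{sec:upper}), since it tells us for which cardinals to look. Section~\ref{sec:lower} gives a method for bounding Noetherian type from below and tests it on a single space $A(\kappa)$, which misses being an example by one cardinal. Section~\ref{sec:product} shows how the product recovers that cardinal, and Section~\ref{sec:class} proves Theorem~\ref{thm:class}.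

\section{Background}\label{sec:prelim}

\subsection*{Topology}
A \emph{local base} at a point $p$ of a space $Y$ is a family of open neighborhoods of $p$ such that every neighborhood of $p$ contains a member. A \emph{local $\pi$-base} at $p$ is a family of nonempty open sets such that every neighborhood of $p$ contains a member; the members need not contain $p$. To verify that a family is a local $\pi$-base it suffices to test the members of one local base.

We use three facts about compact Hausdorff spaces. Products of compact Hausdorff spaces are compact Hausdorff (Tychonoff's theorem). A compact Hausdorff space is regular: if $x\in O$ with $O$ open, then $x\in U\subseteq\overline U\subseteq O$ for some open $U$, and $U$ can be taken from any given base. If $C_0\supseteq C_1\supseteq\cdots$ are closed subsets of a compact space and $\bigcap_mC_m\subseteq V$ with $V$ open, then $C_m\subseteq V$ for some $m$; otherwise the nonempty closed sets $C_m\setminus V$ would have a common point.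

\begin{lemma}\label{lem:gdelta}
If $\mathcal V$ is a local base at $p$ in $X$, then the sets $\bigcap_{k<\omega}V_k$ with $V_k\in\mathcal V$ form a local base at $p$ in $X_\delta$. If $X$ has a base of infinite size $\theta$, then $\operatorname{Nt}(X_\delta)\le(\theta^\omega)^+$.
\end{lemma}

\begin{proof}
A neighborhood of $p$ in $X_\delta$ contains a set $\bigcap_kO_k$ with $p\in O_k$ and $O_k$ open in $X$. Choose $V_k\in\mathcal V$ with $V_k\subseteq O_k$; then $p\in\bigcap_kV_k\subseteq\bigcap_kO_k$. Applying this at every point, the countable intersections of members of a base of $X$ form a base of $X_\delta$, and there are at most $\theta^\omega$ of them.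
\end{proof}

\subsection*{Cardinals}
\emph{Countable} means finite or countably infinite. Exponents denote cardinal exponentiation, and $\theta^+$ is the least cardinal above $\theta$. The \emph{cofinality} $\operatorname{cf}\theta$ of an infinite cardinal $\theta$ is the least size of an unbounded subset of $\theta$, and $\theta$ is \emph{regular} if $\operatorname{cf}\theta=\theta$. The successor of an infinite cardinal is regular. GCH is the statement that $2^\theta=\theta^+$ for all infinite $\theta$. We use the following facts, in which $\kappa$ and $\theta$ are infinite.
\begin{enumerate}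
\item[(C1)] If $\mu\le\kappa$, then $\mu^\omega\le\kappa^\kappa=2^\kappa$. In particular $\mu^\omega\le\mathfrak c$ for $\mu\le\omega$. Also $(\mu^\omega)^\omega=\mu^\omega$.
\item[(C2)] A set of size $\kappa$ has exactly $\kappa^\omega$ countable subsets: each nonempty one is the range of a sequence, and each sequence $\omega\to\kappa$ is a countable subset of $\omega\times\kappa$, a set of size $\kappa$.
\item[(C3)] A union of fewer than $\operatorname{cf}\theta$ sets, each of size less than $\theta$, has size less than $\theta$.
\item[(C4)] (K\"onig's theorem.) $\kappa^{\operatorname{cf}\kappa}>\kappa$ and $\operatorname{cf}(2^\kappa)>\kappa$.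
\end{enumerate}

An uncountable cardinal $\kappa$ of cofinality $\omega$ is not regular, hence not a successor, so it is the supremum of infinite cardinals $\lambda_0<\lambda_1<\cdots$. The cardinals $\kappa_n=\lambda_n^+\le\lambda_{n+1}$ are then uncountable, regular and strictly increasing with supremum $\kappa$, so a sequence as in Theorem~\ref{thm:example} always exists.

A cardinal $\kappa$ is a \emph{strong limit} if $2^\mu<\kappa$ for all $\mu<\kappa$. Put $\beth_0=\omega$, $\beth_{n+1}=2^{\beth_n}$ and $\beth_\omega=\sup_n\beth_n$. Then $\beth_\omega$ is uncountable, has cofinality $\omega$, and is a strong limit, because $\mu\le\beth_n$ implies $2^\mu\le\beth_{n+1}<\beth_\omega$.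

\begin{lemma}\label{lem:stronglimit}
Every uncountable strong limit cardinal $\kappa$ of cofinality $\omega$ satisfies \eqref{eq:H}.
\end{lemma}

\begin{proof}
Let $\kappa=\sup_n\kappa_n$ with $\kappa_n<\kappa$. A subset $a$ of $\kappa$ is determined by the sequence $(a\cap\kappa_n)_{n<\omega}$, whose $n$-th term ranges over $2^{\kappa_n}<\kappa$ sets. Hence $2^\kappa\le\kappa^\omega$, and $\kappa^\omega\le2^\kappa$ by (C1). Finally $\mathfrak c=2^\omega<\kappa\le\kappa^\omega$.
\end{proof}

\section{The upper bound}\label{sec:upper}

Let $\mathcal B$ be a base of $X$ in which members have few supersets. The obvious base of $X_\delta$ consists of the countable intersections of members of $\mathcal B$. To count the supersets $\bigcap_nV_n$ of a given $G=\bigcap_mU_m$, we want each $V_n$ to contain some $U_m$, as happens with cylinders in the cube; then the $V_n$ range over a small family that depends only on $G$. For arbitrary sequences this fails. In $[0,2]$ the open sets $U_m=(0,\frac1{m+1})\cup(1,2]$ have intersection $V=(1,2]$, and no $U_m$ is contained in $V$. The remedy is to use only sequences in which each term contains the closure of the next, so that $G$ is also the intersection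 of a decreasing sequence of closed sets and compactness applies.

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
Let $\mathcal B$ be a base of $X$ in which every member has fewer than $\nu$ supersets. Call a sequence $(U_n)_{n<\omega}$ in $\mathcal B$ \emph{shrinking} if $\overline{U_{n+1}}\subseteq U_n$ for all $n$, and let $\mathcal G$ be the family of all nonempty intersections of shrinking sequences.

\emph{$\mathcal G$ is a base of $X_\delta$.} Its members are $G_\delta$ sets. Let $x\in\bigcap_nO_n$ with each $O_n$ open in $X$. Choose $U_0\in\mathcal B$ with $x\in U_0\subseteq O_0$ and, recursively by regularity, $U_{n+1}\in\mathcal B$ with $x\in U_{n+1}$ and $\overline{U_{n+1}}\subseteq U_n\cap O_{n+1}$. Then $(U_n)$ is shrinking and $x\in\bigcap_nU_n\subseteq\bigcap_nO_n$.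

\emph{Counting supersets.} For each $G\in\mathcal G$ fix a shrinking sequence $(U_m)$ with intersection $G$, and let
\[
S_G=\bigcup_{m<\omega}\{V\in\mathcal B:U_m\subseteq V\}.
\]
This is a countable union of sets of size less than $\nu$. Hence $|S_G|\le\omega\cdot\nu=\nu$ always, and $|S_G|<\nu$ when $\operatorname{cf}\nu>\omega$, by (C3). Let $H\in\mathcal G$ contain $G$, and write $H=\bigcap_nV_n$ with $V_n\in\mathcal B$. The closed sets $\overline{U_m}$ decrease, and $\bigcap_m\overline{U_m}=G$ because $\overline{U_{m+1}}\subseteq U_m\subseteq\overline{U_m}$. For each $n$ we have $G\subseteq V_n$, so by compactness $\overline{U_m}\subseteq V_n$ for some $m$, and therefore $V_n\in S_G$. Thus $H$ is the intersection of a sequence in $S_G$, and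
\begin{equation}\label{eq:count}
G\text{ has at most }|S_G|^\omega\text{ supersets in }\mathcal G .
\end{equation}

Since $|S_G|^\omega\le2^\nu$ by (C1), every member of $\mathcal G$ has fewer than $(2^\nu)^+$ supersets, and $\operatorname{Nt}(X_\delta)\le(2^\nu)^+$.

Now let $\kappa\ge\nu$ and $\operatorname{Nt}(X_\delta)>2^\kappa$. By \eqref{eq:nt}, some $G\in\mathcal G$ has at least $2^\kappa$ supersets in $\mathcal G$. Put $\mu=|S_G|$. Then $2^\kappa\le\mu^\omega$ by \eqref{eq:count}, and $\mu^\omega\le2^\kappa$ by (C1) since $\mu\le\nu\le\kappa$. So $\mu^\omega=2^\kappa$, with $\mu\le\nu$, and $\mu<\nu$ if $\operatorname{cf}\nu>\omega$.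
\end{proof}

The step that captures $V_n$ in $S_G$ does need compactness: in $\mathbb R$ the sets $U_m=(-\frac1{m+1},\frac1{m+1})\cup(m+2,\infty)$ form a shrinking sequence with intersection $\{0\}$, and none of them lies in $(-1,1)$.

Take $\kappa=\nu$ in the theorem. An example $X$ with $\operatorname{Nt}(X)=\nu$ must have $\nu^\omega=2^\nu$, and if $\operatorname{cf}\nu>\omega$, then already some smaller $\mu$ must have $\mu^\omega=2^\nu$. The second demand is impossible under GCH for uncountable $\nu$, as the proof of Theorem~\ref{thm:class}(3) will show. An uncountable value of $\nu$ that works in ZFC should therefore have cofinality $\omega$, and this is where \eqref{eq:H} comes from.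

\section{Lower bounds and the space $A(\mu)$}\label{sec:lower}

An upper bound for $\operatorname{Nt}(Y)$ needs one good base; a lower bound must defeat all bases. The tool is a pigeonhole argument at a single point $p$. If $p$ needs many neighborhoods, but few open sets suffice to enter all of them, then one of these few sets lies in many members of any base.

\begin{lemma}\label{lem:pigeon}
Let $p\in Y$, let $\mathcal P$ be a local $\pi$-base at $p$, and let $\theta$ be an infinite cardinal with $|\mathcal P|<\operatorname{cf}\theta$. If every local base at $p$ has size at least $\theta$, then $\operatorname{Nt}(Y)\ge\theta^+$.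
\end{lemma}

\begin{proof}
Let $\mathcal B$ be a base of $Y$. The family $\mathcal B_p=\{B\in\mathcal B:p\in B\}$ is a local base at $p$, so $|\mathcal B_p|\ge\theta$. Every $B\in\mathcal B_p$ contains a member of $\mathcal P$, so $\mathcal B_p$ is the union of the fewer than $\operatorname{cf}\theta$ families $\{B\in\mathcal B_p:P\subseteq B\}$, $P\in\mathcal P$. By (C3), some $P\in\mathcal P$ is contained in at least $\theta$ members of $\mathcal B$. As $P$ is open and nonempty, it contains some $B_0\in\mathcal B$, and $B_0$ has at least $\theta$ supersets in $\mathcal B$. By \eqref{eq:nt}, $\operatorname{Nt}(Y)>\theta$.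
\end{proof}

To apply the lemma we must bound the size of all local bases at $p$ from below. In each case below, $p$ has a local base whose members are obtained by deleting a small set $c$ from a fixed large set $S$, and inclusion between neighborhoods is reverse inclusion between the deleted sets. The problem then becomes one about covering small subsets of $S$.

\begin{lemma}\label{lem:char}
Let $S$ be a set of uncountable size $\kappa$, and let $\mathcal I$ be either the family of finite subsets of $S$ or the family of countable subsets of $S$. Let $p\in Y$, and let $\{W_c:c\in\mathcal I\}$ be a local base at $p$ such that $W_c\subseteq W_d$ implies $d\subseteq c$.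
\begin{enumerate}
\item[(a)] If $\mathcal I$ consists of the finite sets, every local base at $p$ has size at least $\kappa$.
\item[(b)] If $\mathcal I$ consists of the countable sets and $\kappa^\omega>\mathfrak c$, every local base at $p$ has size at least $\kappa^\omega$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $\mathcal V$ be a local base at $p$. For $V\in\mathcal V$ choose $c_V\in\mathcal I$ with $W_{c_V}\subseteq V$. Given $d\in\mathcal I$, some $V\in\mathcal V$ lies in $W_d$; then $W_{c_V}\subseteq W_d$, so $d\subseteq c_V$. Thus every member of $\mathcal I$ is a subset of some $c_V$.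

In case (a), apply this to singletons: $S$ is the union of the finite sets $c_V$, so $\kappa\le|\mathcal V|\cdot\omega$, and $|\mathcal V|\ge\kappa$ because $\kappa>\omega$. In case (b), $\mathcal I$ has $\kappa^\omega$ members by (C2), and each countable set $c_V$ has at most $\mathfrak c$ subsets. So $\kappa^\omega\le|\mathcal V|\cdot\mathfrak c$, and $|\mathcal V|\ge\kappa^\omega$ because $\kappa^\omega>\mathfrak c$.
\end{proof}

The simplest space to which both lemmas apply is $A(\mu)$ with $\mu$ uncountable. Take $p=\infty$, $S=\mu$ and $W_c=A(\mu)\setminus c$, so that $W_c\subseteq W_d$ if and only if $d\subseteq c$. The sets $W_c$ with $c$ finite form a local base at $\infty$ in $A(\mu)$. Since $\bigcap_kW_{c_k}=W_{\bigcup_kc_k}$ and every countable set is a countable union of finite sets, Lemma~\ref{lem:gdelta} shows that the sets $W_c$ with $c$ countable form a local base at $\infty$ in $A(\mu)_\delta$.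

\begin{proposition}\label{prop:A}
\begin{enumerate}
\item[(a)] If $\mu$ is uncountable, then $\operatorname{Nt}(A(\mu))=\mu^+$.
\item[(b)] If $\kappa$ satisfies \eqref{eq:H}, then $\operatorname{Nt}(A(\kappa)_\delta)=(2^\kappa)^+$.
\end{enumerate}
\end{proposition}

\begin{proof}
The singletons $\{\alpha\}$, $\alpha<\mu$, and the sets $W_c$ with $c$ finite form a base of $A(\mu)$ of size $\mu$. This gives $\operatorname{Nt}(A(\mu))\le\mu^+$ and, by Lemma~\ref{lem:gdelta}, $\operatorname{Nt}(A(\kappa)_\delta)\le(\kappa^\omega)^+=(2^\kappa)^+$. It remains to prove the lower bounds.

(a) By Lemma~\ref{lem:char}(a), every local base at $\infty$ has size at least $\mu$. The singletons $\{i\}$, $i<\omega$, form a local $\pi$-base at $\infty$, since a finite set $c$ misses some $i<\omega$. If $\operatorname{cf}\mu>\omega$, Lemma~\ref{lem:pigeon} gives $\operatorname{Nt}(A(\mu))\ge\mu^+$.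

Now let $\mu=\sup_n\mu_n$ with $\mu_n<\mu$. Let $\mathcal B$ be a base and $\mathcal V=\{B\in\mathcal B:\infty\in B\}$. Suppose that every $i<\omega_1$ lies in fewer than $\mu$ members of $\mathcal V$. Then for each $i<\omega_1$ there is $n$ such that $i$ lies in at most $\mu_n$ members, and one $n$ serves all $i$ in some countably infinite set $I\subseteq\omega_1$. Every member of $\mathcal V$ has finite complement and so contains a point of $I$. Hence $|\mathcal V|\le\mu_n\cdot\omega<\mu$, which is false. So some $i$ lies in at least $\mu$ members of $\mathcal B$, and $\{i\}\in\mathcal B$ because $i$ is isolated. By \eqref{eq:nt}, $\operatorname{Nt}(A(\mu))>\mu$.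

(b) By Lemma~\ref{lem:char}(b), every local base at $\infty$ in $A(\kappa)_\delta$ has size at least $\kappa^\omega=2^\kappa$. The singletons $\{i\}$, $i<\omega_1$, form a local $\pi$-base at $\infty$, since a countable set $c$ misses some $i<\omega_1$. By (C4), $\operatorname{cf}(2^\kappa)>\kappa\ge\omega_1$, so Lemma~\ref{lem:pigeon} applies with $\theta=2^\kappa$.
\end{proof}

So the $G_\delta$-modification of $A(\kappa)$ already has the Noetherian type that we want, but $A(\kappa)$ itself has type $\kappa^+$ and not $\kappa$. The inequality $(2^\kappa)^+>2^{\kappa^+}$ holds only if $2^{\kappa^+}=2^\kappa$, which fails under GCH. The loss comes from the isolated points: in any base, some open singleton lies in $\kappa$ neighborhoods of $\infty$. We need a space with the same pattern of neighborhoods at one point, in which a basic open set interacts with fewer than $\kappa$ of the deletable points while a $G_\delta$ set can still interact with all of them.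

\begin{remark}\label{rem:c}
Lemma~\ref{lem:char}(b) can fail without the hypothesis $\kappa^\omega>\mathfrak c$. In $A(\omega_1)_\delta$ the $\omega_1$ sets $W_\alpha$, for countable ordinals $\alpha$, form a local base at $\infty$, while $\omega_1^\omega=\mathfrak c$, which exceeds $\omega_1$ when the continuum hypothesis fails.
\end{remark}

\section{The product of the spaces $A(\kappa_n)$}\label{sec:product}

A countable product has exactly the required asymmetry: a basic open set restricts finitely many coordinates, and a $G_\delta$ set can restrict all of them. Since $\operatorname{cf}\kappa=\omega$, we can spread $\kappa$ points over countably many factors, each of size less than $\kappa$.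

Fix $\kappa$ and $(\kappa_n)$ as in Theorem~\ref{thm:example}, and let $X=\prod_nA(\kappa_n)$, which is compact Hausdorff by Tychonoff's theorem. Let $p=(\infty,\infty,\dots)$ and
\[
S=\{(n,\alpha):n<\omega,\ \alpha<\kappa_n\},\qquad |S|=\sum_n\kappa_n=\kappa .
\]
For $c\subseteq S$ let
\[
W_c=\{x\in X:(n,x_n)\notin c\text{ for all }n\}=\bigcap_{(n,\alpha)\in c}\{x\in X:x_n\ne\alpha\}.
\]
The next lemma says that, as far as inclusion is concerned, the neighborhoods of $p$ in $X$ and in $X_\delta$ behave like those of $\infty$ in $A(\kappa)$ and in $A(\kappa)_\delta$.

\begin{lemma}\label{lem:nbhd}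
The sets $W_c$ with $c\subseteq S$ finite form a local base at $p$ in $X$, and the sets $W_c$ with $c\subseteq S$ countable form a local base at $p$ in $X_\delta$. If $W_c\subseteq W_d$, then $d\subseteq c$. Consequently every local base at $p$ in $X$ has size at least $\kappa$, and every local base at $p$ in $X_\delta$ has size at least $2^\kappa$.
\end{lemma}

\begin{proof}
The basic neighborhoods of $p$ in the product topology are the sets $\prod_n(A(\kappa_n)\setminus F_n)$, where each $F_n\subseteq\kappa_n$ is finite and $F_n=\emptyset$ for all but finitely many $n$. Such a set is $W_c$ for the finite set $c=\bigcup_n\{n\}\times F_n$, and every finite $c\subseteq S$ has this form. The second expression for $W_c$ gives $\bigcap_kW_{c_k}=W_{\bigcup_kc_k}$, so the countable intersections of sets $W_c$ with $c$ finite are the sets $W_c$ with $c$ countable, and Lemma~\ref{lem:gdelta} applies.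

Suppose $(n,\alpha)\in d\setminus c$, and let $x$ have $n$-th coordinate $\alpha$ and all other coordinates $\infty$. The pairs $(j,\infty)$ do not belong to $S$ and $(n,\alpha)\notin c$, so $x\in W_c$; and $x\notin W_d$. Hence $W_c\not\subseteq W_d$. The last sentence is Lemma~\ref{lem:char}, with $\kappa^\omega=2^\kappa>\mathfrak c$ in case (b).
\end{proof}

\begin{proposition}\label{prop:X}
$\operatorname{Nt}(X)=\kappa$.
\end{proposition}

\begin{proof}
\emph{Upper bound.} Let $\mathcal B_n$ be the base of $A(\kappa_n)$ consisting of the singletons $\{\alpha\}$, $\alpha<\kappa_n$, and the sets $A(\kappa_n)\setminus F$ with $F\subseteq\kappa_n$ finite; it has size $\kappa_n$ and contains $A(\kappa_n)$. Let $\mathcal B$ consist of the boxes $U=\prod_nU_n$ with $U_n\in\mathcal B_n$ whose \emph{support} $\{n:U_n\ne A(\kappa_n)\}$ is finite. This is a base of $X$. Let $U\in\mathcal B$ have support contained in $\{0,\dots,m\}$, and let $U\subseteq V=\prod_nV_n\in\mathcal B$. All factors are nonempty, so projecting to the $n$-th coordinate gives $U_n\subseteq V_n$. Hence $V_n=A(\kappa_n)$ for $n>m$, and $V$ is determined by $(V_0,\dots,V_m)\in\mathcal B_0\times\dots\times\mathcal B_m$.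 So $U$ has at most $\kappa_0\cdots\kappa_m=\kappa_m<\kappa$ supersets in $\mathcal B$, and $\operatorname{Nt}(X)\le\kappa$.

\emph{Lower bound.} For $i,m<\omega$ let $P_{i,m}=\{x\in X:x_n=i\text{ for all }n<m\}$, a nonempty open set. These countably many sets form a local $\pi$-base at $p$. Indeed, let $c\subseteq S$ be finite. Choose $m$ larger than all first coordinates and $i<\omega$ different from all second coordinates of pairs in $c$. If $x\in P_{i,m}$, then $(n,x_n)=(n,i)\notin c$ for $n<m$, and $(n,x_n)\notin c$ for $n\ge m$ by the choice of $m$. So $P_{i,m}\subseteq W_c$.

Every local base at $p$ has size at least $\kappa\geq\kappa_n$ by Lemma~\ref{lem:nbhd}, and $\operatorname{cf}\kappa_n=\kappa_n>\omega$. Lemma~\ref{lem:pigeon} with $\theta=\kappa_n$ gives $\operatorname{Nt}(X)>\kappa_n$ for every $n$, hence $\operatorname{Nt}(X)\ge\kappa$.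
\end{proof}

The space $X$ shows that $\operatorname{cf}\theta$ cannot be replaced by $\theta$ in Lemma~\ref{lem:pigeon}: the point $p$ has a countable local $\pi$-base and no local base of size less than $\kappa$, and yet $\operatorname{Nt}(X)=\kappa<\kappa^+$. The example rests on this contrast. In $X$ the relevant cardinal is $\kappa$, whose cofinality is too small for the pigeonhole argument. In $X_\delta$ it is $2^\kappa$, whose cofinality is large by K\"onig's theorem.

\begin{proposition}\label{prop:Xdelta}
$\operatorname{Nt}(X_\delta)=(2^\kappa)^+$.
\end{proposition}

\begin{proof}
The upper bound is Theorem~\ref{thm:upper} with $\nu=\kappa$. For the lower bound we need a small local $\pi$-base at $p$ in $X_\delta$. For $i<\omega_1$ let $x^i\in X$ be the constant point with $x^i_n=i$ for all $n$; it exists because every $\kappa_n$ is uncountable. The set $\{x^i\}=\bigcap_n\{x:x_n=i\}$ is a $G_\delta$ set of $X$, so $x^i$ is isolated in $X_\delta$. If $c\subseteq S$ is countable, some $i<\omega_1$ is not the second coordinate of any pair in $c$, and then $x^i\in W_c$. Hence $\{\{x^i\}:i<\omega_1\}$ is a local $\pi$-base at $p$ in $X_\delta$, of size $\omega_1$.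

By Lemma~\ref{lem:nbhd}, every local base at $p$ in $X_\delta$ has size at least $2^\kappa$, and $\operatorname{cf}(2^\kappa)>\kappa\ge\omega_1$ by (C4). Lemma~\ref{lem:pigeon} with $\theta=2^\kappa$ gives $\operatorname{Nt}(X_\delta)\ge(2^\kappa)^+$.
\end{proof}

Lemma~\ref{lem:stronglimit} and Propositions~\ref{prop:X} and~\ref{prop:Xdelta} prove Theorem~\ref{thm:example}.

\begin{remark}
To answer the question one needs only the upper bound in Proposition~\ref{prop:X} and the lower bound in Proposition~\ref{prop:Xdelta}, which give $\operatorname{Nt}(X_\delta)\ge(2^\kappa)^+>2^\kappa\ge2^{\operatorname{Nt}(X)}$. The hypotheses enter as follows. The condition $\operatorname{cf}\kappa=\omega$ provides countably many factors of size less than $\kappa$ with $|S|=\kappa$. The condition $\kappa^\omega>\mathfrak c$ is used in Lemma~\ref{lem:char}(b), and $\kappa^\omega=2^\kappa$ makes the resulting bound large enough and its cofinality greater than $\omega_1$. Regularity of the $\kappa_n$ is used only for $\operatorname{Nt}(X)\ge\kappa$.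
\end{remark}

\section{Which cardinals admit examples}\label{sec:class}

Theorem~\ref{thm:upper} produces a cardinal $\mu\le\kappa$ with $\mu^\omega=2^\kappa$, while Theorem~\ref{thm:example} requires an uncountable cardinal of cofinality $\omega$. The link is that the least such $\mu$ has this form as soon as $2^\kappa>\mathfrak c$.

\begin{lemma}\label{lem:least}
Let $\kappa$ be infinite with $2^\kappa>\mathfrak c$, suppose that $\mu^\omega=2^\kappa$ for some $\mu\le\kappa$, and let $\lambda$ be the least such $\mu$. Then $\operatorname{cf}\lambda=\omega<\lambda$.
\end{lemma}

\begin{proof}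
If $\lambda\le\omega$, then $\lambda^\omega\le\mathfrak c<2^\kappa$; so $\lambda>\omega$. Next, $\mu^\omega<\lambda$ for every $\mu<\lambda$. Otherwise $\mu^\omega=(\mu^\omega)^\omega\ge\lambda^\omega=2^\kappa$, while $\mu^\omega\le2^\kappa$ by (C1), so $\mu^\omega=2^\kappa$, contrary to the minimality of $\lambda$. Suppose $\operatorname{cf}\lambda>\omega$. Then every function $\omega\to\lambda$ maps into some ordinal $\alpha<\lambda$. There are $\lambda$ such ordinals, and $|\alpha|^\omega<\lambda$ functions into each. Hence $\lambda^\omega\le\lambda\cdot\lambda=\lambda\le\kappa<2^\kappa$, a contradiction.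
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
(1) Let $X$ be compact Hausdorff with $\operatorname{Nt}(X)\le\kappa$ and $\operatorname{Nt}(X_\delta)>2^\kappa$. Theorem~\ref{thm:upper} gives $\mu\le\operatorname{Nt}(X)\le\kappa$ with $\mu^\omega=2^\kappa$, and Lemma~\ref{lem:least} gives the required $\lambda$. Conversely, let $\lambda\le\kappa$ satisfy $\operatorname{cf}\lambda=\omega<\lambda$ and $\lambda^\omega=2^\kappa$. From $\lambda^\omega\le2^\lambda\le2^\kappa=\lambda^\omega$ we get $2^\lambda=\lambda^\omega=2^\kappa>\mathfrak c$, so $\lambda$ satisfies \eqref{eq:H}. Theorem~\ref{thm:example} for $\lambda$ yields $X$ with $\operatorname{Nt}(X)=\lambda\le\kappa$ and $\operatorname{Nt}(X_\delta)=(2^\lambda)^+=(2^\kappa)^+>2^\kappa$.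

(2) If $\kappa^\omega=2^\kappa$, then $\kappa$ satisfies \eqref{eq:H}, and Theorem~\ref{thm:example} provides the space. Conversely, given such a space, Theorem~\ref{thm:upper} gives $\mu\le\kappa$ with $2^\kappa=\mu^\omega\le\kappa^\omega\le2^\kappa$.

(3) Assume GCH and $\kappa>\omega$, so that $2^\kappa=\kappa^+>\omega_1=\mathfrak c$. If $\operatorname{cf}\kappa=\omega$, then $\kappa<\kappa^\omega\le2^\kappa=\kappa^+$ by (C4) and (C1). So $\kappa^\omega=2^\kappa$, and (2) provides the space. Now let $\operatorname{cf}\kappa>\omega$, and suppose that $\operatorname{Nt}(X)=\kappa$ and $\operatorname{Nt}(X_\delta)>2^\kappa$. Theorem~\ref{thm:upper} gives $\mu<\kappa$ with $\mu^\omega=2^\kappa$. Put $\mu'=\max(\mu,\omega)<\kappa$. Then $\mu^\omega\le2^{\mu'}=(\mu')^+\le\kappa<2^\kappa$, a contradiction.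
\end{proof}

\begin{remark}
Theorem~\ref{thm:class} makes no claim when $2^\kappa=\mathfrak c$; in particular it makes none about spaces with $\operatorname{Nt}(X)=\omega$, and the question does not need this case. Both halves of the argument lose their force there. The condition $\mu^\omega=2^\kappa$ in Theorem~\ref{thm:upper} is then satisfied by $\mu=2$ and restricts nothing, and the lower bound of Lemma~\ref{lem:char}(b) is not available (Remark~\ref{rem:c}).
\end{remark}

\begin{thebibliography}{1}

\bibitem{KMS}
Menachem Kojman, David Milovich and Santi Spadaro,
\emph{Noetherian type in topological products},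
arXiv:1012.3966 (2010).

\end{thebibliography}
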